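\title{Three Actions Force Unbounded Menus in the Sale of Information}

\begin{abstract}
A seller offers statistical experiments about a binary state to a buyer who has $m$ actions and whose belief is private. We show that for every $m\ge3$ the number of options in a revenue-optimal menu is not bounded by any function of $m$. For every $m\ge3$ and $n\ge2$ we give an explicit payoff function and an explicit distribution with $n$ support points for which every optimal mechanism charges the $n$ types $n$ distinct positive prices. Every optimal menu then has at least $n+1$ options, the largest number that $n$ types can require. Menus with at most $n$ options lose a fixed amount of revenue, and this loss persists under small perturbations of the payoffs and of the distribution. The proof is an exact identity that writes the lost revenue of an arbitrary mechanism as a positive combination of nonnegative slacks.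
\end{abstract}

\section{The question and the answer}\label{sec:intro}

A buyer must choose one of $m$ actions $k\in[m]=\{1,\dots,m\}$ without knowing a state $\omega\in\{1,2\}$. His payoff $u(\omega,k)$ is a commonly known real function on $\{1,2\}\times[m]$. His \emph{type} is his belief $z\in[0,1]$, the probability that he assigns to state $2$. Only he knows $z$; the seller knows the distribution $F$ on $[0,1]$ from which $z$ is drawn. We call $(u,F)$ an \emph{environment}.

The seller sells information about the state. An \emph{experiment} $E$ consists of a finite set $S$ of signals and numbers $\pi(\omega,s)\ge0$ with $\sum_{s\in S}\pi(\omega,s)=1$ for each $\omega$; here $\pi(\omega,s)$ is the probability of signal $s$ in state $\omega$. (Every argument below holds unchanged for countable $S$.) The experiment is \emph{uninformative} if $\pi(1,\cdot)=\pi(2,\cdot)$ and \emph{fully informative} if no signal has positive probability in both states. Type $z$ assigns probability $(1-z)\pi(1,s)$ to the pair $(1,s)$ and $z\pi(2,s)$ to the pair $(2,s)$, and he picks the best action after each signal. His \emph{value} for $E$ is the resulting gain in expected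 payoff over acting with no information:
\begin{multline*}
V_z(E)=\sum_{s\in S}\max_{k\in[m]}\big[(1-z)\pi(1,s)u(1,k)+z\,\pi(2,s)u(2,k)\big]\\
-\max_{k\in[m]}\big[(1-z)u(1,k)+z\,u(2,k)\big].
\end{multline*}
An \emph{option} is a pair $(E,t)$ of an experiment and a price $t\in\mathbb R$. A \emph{mechanism} assigns an option $(E(z),t(z))$ to every type $z\in[0,1]$ so that, for all $z,z'$,
\begin{align*}
V_z(E(z))-t(z)&\ge V_z(E(z'))-t(z') &&\text{(incentive compatibility, IC)},\\
V_z(E(z))-t(z)&\ge 0 &&\text{(individual rationality, IR)}.
\end{align*}
The price function $t$ is required to be measurable for (the completion of) $F$, which is no restriction when $F$ has finite support. The \emph{revenue} is $\mathbb E_{z\sim F}[t(z)]$, and a mechanism is \emph{optimal} if its revenue is maximal among all mechanisms. The \emph{menu} of a mechanism is the set of its distinct options. The following question is posed by Bergemann, Cai, Velegkas and Zhao \cite{BCVZ}.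

\medskip\noindent\textbf{Question.} \emph{Is there a function $h:\mathbb N\to\mathbb N$ such that for every $m\ge 3$, every payoff function $u$ on $\{1,2\}\times[m]$ and every distribution $F$ on $[0,1]$, some optimal mechanism has a menu with at most $h(m)$ options?}
\medskip

There are reasons to expect a positive answer. For two states and two actions an optimal menu needs at most two experiments, as shown by Bergemann, Bonatti and Smolin \cite{BBS}. For two states and $m$ actions, selling only the fully informative experiment at a suitable price achieves an $O(m)$-approximation to the optimal revenue, this ratio is tight up to an absolute constant, and as a consequence there are instances in which the size of the optimal menu must grow at least linearly in $m$ \cite{BCVZ}. The payoff of an uninformed buyer is a piecewise linear function of $z$ with at most $m-1$ kinks, so one might guess that each kink calls for a bounded number of further experiments. This guess fails as soon as there is a third action.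

\begin{theorem}\label{thm:main}
For every $m\ge3$ and $n\ge2$ there are a payoff function on $\{1,2\}\times[m]$ and a distribution $F$ with $n$ support points such that in every optimal mechanism the $n$ support types pay $n$ distinct positive prices. Every optimal menu has at least $n+1$ options, and there is an optimal menu with exactly $n+1$ options.
\end{theorem}

\begin{corollary}\label{cor:answer}
For every $m\ge3$ there is no finite upper bound, depending only on $m$, on the size of the optimal menu: no function $h$ as in the Question exists.
\end{corollary}

\begin{proof}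
Given a value $h(m)$, Theorem~\ref{thm:main} with $n=\max(2,h(m))$ yields an environment in which every optimal menu has more than $h(m)$ options.
\end{proof}

Together with \cite{BBS}, which is not used below, this places the change to unbounded menus exactly at $m=3$. The reason is that the kinks of the uninformed payoff are not the only ones that matter. Each experiment has its own kinks, at the beliefs where the best response to one of its signals changes, and with three actions these kinks move as the experiment changes (Section~\ref{sec:onesided}). Section~\ref{sec:example} works out the case of three types by hand; Sections~\ref{sec:instance} and~\ref{sec:upper} prove Theorem~\ref{thm:main}. Section~\ref{sec:robust} shows that menus with at most $n$ options lose a fixed amount of revenue, in a whole neighborhood of the instance.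

In our examples the payoff function depends on $n$, as the Question permits. We do not claim unboundedness over $F$ for one fixed $u$, nor a single environment with no finite optimal menu.

\section{Net costs}\label{sec:costs}

It is convenient to measure losses instead of payoffs. Put $c(\omega,k)=1-u(\omega,k)$ and
\begin{align*}
b(z)&=\min_k\big[(1-z)c(1,k)+z\,c(2,k)\big],\\
C_z(E)&=\sum_{s}\min_k\big[(1-z)\pi(1,s)c(1,k)+z\,\pi(2,s)c(2,k)\big].
\end{align*}
These are the expected costs of type $z$ without information and with $E$. Since $\sum_s\pi(\omega,s)=1$, we have $V_z(E)=b(z)-C_z(E)$. The \emph{net cost} of the option $(E,t)$ for type $z$ is $C_z(E)+t$. IC says that every type receives an option of least net cost in the menu, and IR says that this net cost is at most $b(z)$.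

A \emph{response} to $E$ is a map $\alpha:S\to[m]$. Since the minimum in $C_z(E)$ is taken signal by signal,
\begin{equation}\label{eq:response}
C_z(E)=\min_\alpha\Big[(1-z)\sum_s\pi(1,s)c(1,\alpha(s))+z\sum_s\pi(2,s)c(2,\alpha(s))\Big].
\end{equation}
So IC contains one linear inequality for every type $z$, every option in the menu \emph{and every response to it}: the net cost of $z$ at his own option is at most the price of the other option plus the bracket in \eqref{eq:response}. The proof of Theorem~\ref{thm:main} uses two different responses to the same option.

\begin{lemma}\label{lem:basic}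
In any environment:
\begin{enumerate}
\item[(a)] $V_z(E)\ge0$ for all $z$ and $E$, with equality if $E$ is uninformative or $z\in\{0,1\}$. In particular, in every mechanism type $0$ pays a price $\le0$.
\item[(b)] Let $O$ be a finite set of options, one of which has price $0$. Any assignment to each type of an option of least net cost in $O$ satisfies IC and IR. If ties are broken in favor of the highest price, the price function is Borel.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Constant responses in \eqref{eq:response} give $C_z(E)\le b(z)$. If $E$ is uninformative, the term of $s$ in $C_z(E)$ is $\pi(1,s)b(z)$. If $z=0$, it is $\pi(1,s)\min_kc(1,k)=\pi(1,s)b(0)$, and if $z=1$, it is $\pi(2,s)b(1)$. In each case the sum is $b(z)$. The last claim is IR for type $0$.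

(b) IC holds by construction, and IR holds because the option of price $0$ has net cost at most $b(z)$ by (a). By \eqref{eq:response}, $z\mapsto C_z(E)$ is a minimum of affine functions with bounded slopes, hence continuous. So the set of types for which a given option has least net cost is closed, and $\{z:t(z)\ge p\}$ is a finite union of such sets.
\end{proof}

The size $n+1$ in Theorem~\ref{thm:main} is the largest that $n$ types can require.

\begin{proposition}\label{prop:trivial}
In any environment in which $F$ has $n$ support points, every mechanism can be replaced by one with the same revenue and at most $n+1$ options.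
\end{proposition}

\begin{proof}
Let $O$ consist of the options of the support types and an uninformative experiment at price $0$. By IC and IR of the given mechanism, the old option of each support type has least net cost in $O$. Keep these assignments, give every other type a best option in $O$, and apply Lemma~\ref{lem:basic}(b).
\end{proof}

\section{One-sided experiments and a moving kink}\label{sec:onesided}

Fix $m\ge3$ and a parameter $\kappa\in(0,\frac16]$. We write the costs of action $k$ as the pair $(c(1,k),c(2,k))$ and assume that
\[
\text{action }1=(0,1),\qquad \text{action }2=(\kappa,\tfrac12),\qquad \text{action }m=(1,0),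
\]
that all costs lie in $[0,1]$, and that every action $k\ge3$ satisfies
\begin{equation}\label{eq:A}
c(1,k)\ge\kappa,\qquad c(1,k)+c(2,k)\ge\kappa+\tfrac12 .
\end{equation}
Actions $1$ and $m$ are the correct bets on states $1$ and $2$. Action $2$ is a hedge: for a premium $\kappa$ in state $1$ it halves the loss of action $1$ in state $2$. Action $m$ satisfies \eqref{eq:A} because $\kappa\le\frac16$. For $m=3$ there is no other action; for $m>3$ one may give the extra actions the costs $(1,1)$.

\begin{remark}
The extra actions can also be chosen so that each action is uniquely optimal at some belief. Put actions $2,\dots,m$, in order, at points $(x,\phi(x))$ with distinct abscissas running from $x=\kappa$ to $x=1$, where $\phi(x)=\frac12\big(\frac{1-x}{1-\kappa}\big)^{3/2}$. The function $\phi$ is strictly convex and decreasing, $\phi(\kappa)=\frac12$, $\phi(1)=0$, and $\phi'\ge-\frac{3}{4(1-\kappa)}\ge-0.9$ on $[\kappa,1]$. Hence $x+\phi(x)$ is increasing and \eqref{eq:A} holds. The segment from action $1$ to action $2$ has slope $-\frac1{2\kappa}\le-3$, so the slopes of the segments between consecutive actions are negative and strictly increasing.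 An action is then the unique minimizer of $(1-z)c(1,k)+zc(2,k)$ when $-(1-z)/z$ lies strictly between the slopes on its two sides (below the first slope for action $1$, above the last for action $m$).
\end{remark}

All types in our distributions satisfy $z\le\frac12$. For $q\in[0,1]$ let $E_q$ be the experiment with two signals $p,r$ and
\[
\pi(1,p)=1,\qquad \pi(1,r)=0,\qquad \pi(2,p)=q,\qquad \pi(2,r)=1-q .
\]
It reveals state $2$ with probability $1-q$ and is otherwise silent; $E_1$ is uninformative and $E_0$ is fully informative.

\begin{lemma}\label{lem:Eq}
For $z\le\frac12$ and $q\in[0,1]$,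
\[
C_z(E_q)=\min\big\{qz,\ \kappa+(\tfrac q2-\kappa)z\big\},
\]
where the two terms are the costs of actions $1$ and $2$ at the signal $p$.
\end{lemma}

\begin{proof}
At $r$, action $m$ costs $0$, and no cost is negative. At $p$, action $1$ costs $qz$ and action $2$ costs $(1-z)\kappa+\frac q2z$. An action $k\ge3$ costs more than action $2$ by the amount $(1-z)(c(1,k)-\kappa)+qz(c(2,k)-\frac12)$. If $c(2,k)\ge\frac12$, both terms are nonnegative by the first part of \eqref{eq:A}. Otherwise $qz\le z\le1-z$ shows that the amount is at least $(1-z)(c(1,k)+c(2,k)-\kappa-\frac12)$, which is nonnegative by the second part.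
\end{proof}

Suppose the seller wants to offer the net cost $t+qz$: a line in $z$ with intercept the price and slope the probability of missing state $2$. By Lemma~\ref{lem:Eq} she cannot offer this line alone. With it comes the flatter line with intercept $t+\kappa$ and slope $\frac q2-\kappa$, and the two cross at $z=2\kappa/(q+2\kappa)$. This kink moves to the right as $q$ decreases. The second line caps what she can charge the types beyond the kink.

\section{Three types, by hand}\label{sec:example}

Let $m=3$, $\kappa=\frac1{14}$, and let the types be $y_1=\frac18$, $y_2=\frac14$, $y_3=\frac12$ with weights $(1-\delta)(\frac12,\frac14,\frac14)+\delta(0,0,1)$ for a small $\delta>0$. If $t_j$ is the price paid by $y_j$, the revenue is $(1-\delta)M+\delta t_3$, where $M=\frac12t_1+\frac14t_2+\frac14t_3$ is the \emph{main part}. In this section we consider only mechanisms in which $y_j$ receives some $E_{q_j}$ and action $1$ is optimal for him at $p$, so that his net cost is $\Lambda_j=t_j+q_jy_j$.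

Type $y_{j+1}=2y_j$ may take the option of $y_j$ and either copy his response or hedge at $p$. The two IC inequalities are
\begin{align*}
\text{copy:}\quad&\Lambda_{j+1}\le t_j+2q_jy_j=2\Lambda_j-t_j,\\
\text{hedge:}\quad&\Lambda_{j+1}\le t_j+\kappa(1-y_{j+1})+\tfrac12q_jy_{j+1}=\Lambda_j+\kappa(1-y_{j+1}).
\end{align*}
The unknown $q_j$ drops out of both; in the second this happens because the type doubles while the hedge halves the loss. We also have $t_3\le\Lambda_3$ and, by IR, $\Lambda_1\le y_1$. The copy inequalities bound the main part by a telescoping sum,
\[
M\le\tfrac12(2\Lambda_1-\Lambda_2)+\tfrac14(2\Lambda_2-\Lambda_3)+\tfrac14\Lambda_3=\Lambda_1\le\tfrac18=\tfrac74\kappa .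
\]
The weights are chosen for this: the bound does not depend on $\Lambda_2,\Lambda_3$, so many menus can tie for the best main part, and the small mass $\delta$ selects among them the ones with the highest top price $t_3$.

If the hedge were absent, then $b(z)=z$ on $[0,\frac12]$, and selling $E_0$ at price $\frac12$ to $y_3$ alone would give $M=\frac18$ together with the largest conceivable top price $t_3=b(y_3)$. Two options would suffice. With the hedge, the net cost can climb only in small steps:
\[
t_3\le\Lambda_3\le\tfrac74\kappa+\tfrac34\kappa+\tfrac12\kappa=3\kappa .
\]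
Equality in both bounds forces $(\Lambda_1,\Lambda_2,\Lambda_3)=(\frac74,\frac52,3)\kappa$. Then $t_j=2\Lambda_j-\Lambda_{j+1}$ for $j=1,2$ and $t_3=\Lambda_3$ give the three distinct prices $\kappa,2\kappa,3\kappa$, and $q_j=(\Lambda_j-t_j)/y_j$ gives $(q_1,q_2,q_3)=(\frac37,\frac17,0)$. Lemma~\ref{lem:Eq} gives the net costs, in units of $\kappa$:
\[
\begin{array}{l|l|ccc}
\text{option}&\text{net cost}/\kappa& y_1&y_2&y_3\\\hline
(E_1,0)&\min\{14z,\,1+6z\}&7/4&5/2&4\\
(E_{3/7},\kappa)&\min\{1+6z,\,2+2z\}&7/4&5/2&3\\
(E_{1/7},2\kappa)&\min\{2+2z,\,3\}&9/4&5/2&3\\
(E_0,\lambda\kappa)&\lambda&\lambda&\lambda&\lambda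
\end{array}
\]
With all four rows and $\lambda=3$, each $y_j$ has a best option at price $j\kappa$, so both bounds are attained. With rows one and four and $\lambda=\frac74$, the prices paid are $(\frac74,\frac74,\frac74)\kappa$; with rows one, two and four and $\lambda=\frac52$, they are $(1,\frac52,\frac52)\kappa$. All three menus have $M=\frac74\kappa$, and their top prices $\frac74\kappa<\frac52\kappa<3\kappa$ grow with their sizes. The second line of each row is the first line of the next; see Figure~\ref{fig:lines}.

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\draw[->] (0,0)--(8.7,0) node[right]{$z$};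
\draw[->] (0,0)--(0,4.4) node[above]{net cost$/\kappa$};
\draw (0,0)--(4.8,4.2) node[above]{$L_0$};
\draw (0,1)--(8,4) node[right]{$L_1$};
\draw (0,2)--(8,3) node[pos=0.1,above]{$L_2$};
\draw (0,3)--(8,3) node[pos=0.1,above]{$L_3$};
\draw[very thick] (0,0)--(2,1.75)--(4,2.5)--(8,3);
\draw[dashed] (2,0) node[below]{$\frac18$}--(2,1.75) (4,0) node[below]{$\frac14$}--(4,2.5) (8,0) node[below]{$\frac12$}--(8,3);
\fill (2,1.75) circle (2pt) (4,2.5) circle (2pt) (8,3) circle (2pt);
\draw (0,1) node[left]{$1$} (0,2) node[left]{$2$} (0,3) node[left]{$3$} (0,0) node[left]{$0$};
\end{tikzpicture}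
\caption{The optimal menu for three types, $\kappa=\frac1{14}$. The line $L_j$ (in units of $\kappa$: $14z$, $1+6z$, $2+2z$, $3$) is the net cost of the option of price $j\kappa$ under action $1$, and also the net cost of the option of price $(j-1)\kappa$ under the hedge. The thick lower envelope is the least net cost. Its kinks are the three types, and the type at the crossing of $L_{j-1}$ and $L_j$ pays $j\kappa$.}\label{fig:lines}
\end{figure}

The restriction made in this section is a real one. Selling $E_0$ at price $b(y_3)=4\kappa$ to $y_3$ alone beats the top price $3\kappa$; this mechanism is outside our class because $y_2$, left uninformed, prefers the hedge to action $1$. Its main part is only $\kappa$. The general proof must therefore show that any gain in the top price obtained in this way is paid for by a proportional loss in the main part, which is decisive when $\delta$ is small.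

\section{The instance and its optimal menu}\label{sec:instance}

In the example, each option $(E_q,t)$ is followed by the option with parameters $(\frac q2-\kappa,\,t+\kappa)$, starting from $(1,0)$. After $j$ steps $q_j+2\kappa=2^{-j}(1+2\kappa)$, and we want full information, $q_n=0$, after exactly $n$ steps. This determines $\kappa$.

Fix $m\ge3$ and $n\ge2$. Let
\[
D=2^n-1,\qquad \kappa=\frac1{2D}\le\frac16,\qquad \delta=4^{-n},\qquad y_j=2^{\,j-1-n}\quad(1\le j\le n),
\]
so that $y_1=2^{-n}$, $y_n=\frac12$ and $y_{j+1}=2y_j$. Take any costs as in Section~\ref{sec:onesided} with this $\kappa$, and $u=1-c$. Let $F$ have support $\{y_1,\dots,y_n\}$ and weights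
\[
f_j=(1-\delta)2^{-j}\quad(j<n),\qquad f_n=(1-\delta)2^{1-n}+\delta ,
\]
which sum to $1$ because $\sum_{j<n}2^{-j}=1-2^{1-n}$. We call $(u,F)$ \emph{the instance}, and we put
\[
R^*=(1-\delta)y_1+\delta n\kappa .
\]

\begin{theorem}\label{thm:instance}
In the instance the optimal revenue is $R^*$, and in every optimal mechanism type $y_j$ pays exactly $j\kappa$, for $j=1,\dots,n$. Hence every optimal menu has at least $n+1$ options, and there is an optimal menu with exactly $n+1$ options.
\end{theorem}

Theorem~\ref{thm:main} follows at once. We first exhibit the menu. For $0\le j\le n+1$ let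
\[
q_j=\frac{2^{\,n-j}-1}{D},\qquad L_j(z)=j\kappa+q_jz .
\]
Then $q_0=1$, $q_n=0$, and $q_{n+1}=-\kappa$ serves only to define $L_{n+1}$.

\begin{lemma}\label{lem:menu}
There is a mechanism with menu $\{(E_{q_j},j\kappa):0\le j\le n\}$ in which $y_j$ receives $(E_{q_j},j\kappa)$ for $1\le j\le n$. Its revenue is $R^*$.
\end{lemma}

\begin{proof}
Call $(E_{q_j},j\kappa)$ option $j$. Since $\frac{q_j}2-\kappa=\frac{2^{n-j}-2}{2D}=q_{j+1}$, Lemma~\ref{lem:Eq} shows that option $j$ has net cost $\min\{L_j(z),L_{j+1}(z)\}$ for $z\le\frac12$. For $1\le j\le n+1$,
\[
L_j(z)-L_{j-1}(z)=\kappa-\frac{2^{\,n-j}}{D}z=\kappa\big(1-2^{\,n-j+1}z\big),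
\]
which is $\le0$ exactly when $z\ge2^{\,j-1-n}$. At $z=y_i$ this holds exactly for $j\le i$, so the sequence $L_0(y_i),\dots,L_{n+1}(y_i)$ is nonincreasing up to index $i$ and increasing afterwards. Its minimum $L_i(y_i)$ is the net cost of option $i$ and a lower bound for the net cost of every option. Assign option $i$ to $y_i$ and a best option to every other type. Lemma~\ref{lem:basic}(b) gives IC and IR, and type $0$ takes option $0$ by Lemma~\ref{lem:basic}(a), so all $n+1$ options occur.

For the revenue, write $j=\sum_{i=1}^j1$ and exchange sums. With weights $g_j=2^{-j}$ for $j<n$ and $g_n=2^{1-n}$ we have $\sum_{j\ge i}g_j=2^{1-i}$, so $\sum_jjg_j=\sum_{i=1}^n2^{1-i}=2-2^{1-n}$. Since $\kappa(2-2^{1-n})=2\kappa D2^{-n}=y_1$, the revenue is $(1-\delta)y_1+\delta n\kappa$.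
\end{proof}

The net cost of $y_j$ in this mechanism is
\[
\Lambda_j^*=L_j(y_j)=\kappa\big(1+j-2^{\,j-n}\big),
\]
because $q_jy_j=2\kappa(2^{n-j}-1)2^{\,j-1-n}=\kappa(1-2^{\,j-n})$. From this formula and $y_{j+1}=2^{\,j-n}$,
\begin{equation}\label{eq:star}
\Lambda_1^*=y_1,\quad \Lambda_n^*=n\kappa,\quad \Lambda^*_{j+1}-\Lambda^*_j=\kappa(1-y_{j+1}),\quad 2\Lambda_j^*-\Lambda^*_{j+1}=j\kappa\quad(j<n).
\end{equation}

\section{The revenue identity}\label{sec:upper}

Take an arbitrary mechanism for the instance, with revenue $R$. Let $(E_j,t_j)$ be the option of $y_j$, with entries $\pi_j$, and let $\Lambda_j$ be his net cost. Fix an optimal response of $y_j$ to $E_j$, let $S_k$ be the set of signals of $E_j$ at which it plays $k$ (the dependence on $j$ is suppressed), and write $\pi_j(\omega,S_k)=\sum_{s\in S_k}\pi_j(\omega,s)$. Put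
\[
a_j=\sum_{k\ge2}c(1,k)\pi_j(1,S_k),\qquad \rho_j=\sum_{k\ge2}c(2,k)\pi_j(2,S_k),\qquad d_j=\pi_j(2,S_1)+\rho_j .
\]
Since action $1$ is $(0,1)$, the numbers $a_j$ and $d_j$ are the expected costs of the response in states $1$ and $2$, and
\begin{equation}\label{eq:Lambda}
\Lambda_j=t_j+(1-y_j)a_j+y_jd_j .
\end{equation}
In the class of Section~\ref{sec:example}, $a_j=\rho_j=0$ and $d_j=q_j$. In general the copy inequality improves by $a_j$, while the hedge inequality worsens by $y_j\rho_j$, since on signals outside $S_1$ the hedge offers no saving to offset the doubling of the type. The point is to bound $\rho_j$ by the same quantity $a_j$.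

\begin{lemma}\label{lem:slack}
There are numbers $r\ge0$, $e_1,\dots,e_n\ge0$ and $w_1,\dots,w_{n-1}\ge0$ such that
\begin{align}
\Lambda_1&=y_1-r,\label{eq:IR}\\
t_j&=2\Lambda_j-\Lambda_{j+1}-a_j-e_j\quad(j<n),\qquad t_n=\Lambda_n-e_n,\label{eq:copy}\\
\Lambda_{j+1}-\Lambda_j&=\kappa(1-y_{j+1})+a_j/\kappa-w_j\quad(j<n).\label{eq:hedge}
\end{align}
\end{lemma}

\begin{proof}
\emph{Participation.} By IR and the cost of action $1$, $\Lambda_1\le b(y_1)\le y_1$. This is \eqref{eq:IR}.

\emph{Copy.} Let $j<n$. Type $y_{j+1}$ can take $(E_j,t_j)$ and respond as $y_j$ does. By \eqref{eq:Lambda} and $y_{j+1}-y_j=y_j$,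
\[
\Lambda_{j+1}\le t_j+(1-y_{j+1})a_j+y_{j+1}d_j=\Lambda_j+y_j(d_j-a_j).
\]
Let $e_j\ge0$ be the right side minus the left side. Rewriting \eqref{eq:Lambda} as $t_j=\Lambda_j-a_j-y_j(d_j-a_j)$ and substituting $y_j(d_j-a_j)=\Lambda_{j+1}-\Lambda_j+e_j$ gives the first part of \eqref{eq:copy}. The second part holds with $e_n=C_{y_n}(E_n)\ge0$, as costs are nonnegative.

\emph{Hedge.} Let $j<n$. Type $y_{j+1}$ can take $(E_j,t_j)$, play action $2$ on $S_1$, and respond as $y_j$ does elsewhere. This gives
\[
\Lambda_{j+1}\le t_j+(1-y_{j+1})\big[\kappa\,\pi_j(1,S_1)+a_j\big]+y_{j+1}\big[\tfrac12\pi_j(2,S_1)+\rho_j\big].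
\]
Subtract \eqref{eq:Lambda}. The terms in $\pi_j(2,S_1)$ cancel because $\frac12y_{j+1}=y_j$, and
\[
\Lambda_{j+1}-\Lambda_j\le\kappa(1-y_{j+1})\pi_j(1,S_1)-y_ja_j+y_j\rho_j\le\kappa(1-y_{j+1})+y_j\rho_j .
\]
To bound $\rho_j$, note that a signal at which $y_j$ accepts a loss in state $2$, although action $m$ has none, must be likely enough in state $1$. Precisely, for $s\in S_k$ with $k\ge2$, action $k$ is at least as good for $y_j$ as action $m=(1,0)$, so
\[
y_j\,c(2,k)\pi_j(2,s)\le(1-y_j)(1-c(1,k))\pi_j(1,s)\le\pi_j(1,s).
\]
Summing over these signals and using $c(1,k)\ge\kappa$ for all $k\ge2$, we obtain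
\[
y_j\rho_j\le\sum_{k\ge2}\pi_j(1,S_k)\le a_j/\kappa .
\]
This is \eqref{eq:hedge}.
\end{proof}

\begin{proposition}\label{prop:identity}
The revenue of the mechanism satisfies
\begin{equation}\label{eq:identity}
R^*-R=r+\sum_{j<n}\Big[(1-\delta)2^{-j}-\frac\delta\kappa\Big]a_j+(1-\delta)\sum_{j<n}2^{-j}e_j+f_ne_n+\delta\sum_{j<n}w_j ,
\end{equation}
and every coefficient on the right is a positive number that depends only on $n$ and $j$.
\end{proposition}

\begin{proof}
We have $R=(1-\delta)M+\delta t_n$ with $M=\sum_{j<n}2^{-j}t_j+2^{1-n}t_n$. By \eqref{eq:copy},
\[
M=\sum_{j<n}\big(2^{1-j}\Lambda_j-2^{-j}\Lambda_{j+1}\big)+2^{1-n}\Lambda_n-\sum_{j<n}2^{-j}(a_j+e_j)-2^{1-n}e_n .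
\]
The first sum telescopes to $\Lambda_1-2^{1-n}\Lambda_n$, so by \eqref{eq:IR}
\[
M=y_1-r-\sum_{j<n}2^{-j}(a_j+e_j)-2^{1-n}e_n .
\]
Summing \eqref{eq:hedge} over $j<n$ and using $y_1+\kappa\sum_{j<n}(1-y_{j+1})=\Lambda_n^*=n\kappa$ from \eqref{eq:star},
\[
t_n=\Lambda_n-e_n=n\kappa-r+\sum_{j<n}(a_j/\kappa-w_j)-e_n .
\]
Combining the last two displays with weights $1-\delta$ and $\delta$ gives \eqref{eq:identity}. Only the coefficient of $a_j$ needs a check: for $j\le n-1$,
\[
\frac\delta\kappa=2(2^n-1)4^{-n}=2^{1-n}(1-2^{-n})<2^{1-n}(1-4^{-n})\le(1-\delta)2^{-j}.\qedhere
\]
\end{proof}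

\begin{proof}[Proof of Theorem~\ref{thm:instance}]
All terms on the right of \eqref{eq:identity} are nonnegative, so $R\le R^*$ for every mechanism, and Lemma~\ref{lem:menu} gives an optimal mechanism with exactly $n+1$ options. If $R=R^*$, then $r$, $e_n$ and all $a_j,e_j,w_j$ with $j<n$ vanish. Comparing \eqref{eq:IR} and \eqref{eq:hedge} with \eqref{eq:star} gives $\Lambda_j=\Lambda_j^*$ for all $j$ by induction, and then \eqref{eq:copy} gives $t_j=2\Lambda^*_j-\Lambda^*_{j+1}=j\kappa$ for $j<n$ and $t_n=n\kappa$. These are $n$ distinct positive prices, and type $0$ pays a price $\le0$ by Lemma~\ref{lem:basic}(a). So the menu contains $n+1$ options with distinct prices.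
\end{proof}

\begin{remark}
The upper bound uses only IR for $y_1$, two IC inequalities for each pair $(y_{j+1},y_j)$, and the first part of \eqref{eq:A}; the second part of \eqref{eq:A} enters only through Lemma~\ref{lem:Eq}. Of $\delta$ the proof needs $0<\delta/\kappa<(1-\delta)2^{1-n}$, and neither side can be dropped. Lemma~\ref{lem:Eq} with $q=1$ gives $b(y_j)=L_1(y_j)\ge L_1(y_1)=y_1$. For $\delta=0$, selling $E_0$ to all support types at price $y_1$ therefore earns $R^*$ with two options. For $\delta$ near $1$ and $n\ge3$, selling $E_0$ at price $b(\frac12)=2^{n-1}\kappa>n\kappa$ earns more than $R^*$.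
\end{remark}

\section{A revenue gap and its stability}\label{sec:robust}

Since \eqref{eq:identity} is an identity with positive coefficients, a nearly optimal mechanism has small slacks, hence prices close to $j\kappa$.

\begin{proposition}\label{prop:gap}
In the instance there is $\gamma_n>0$ such that every mechanism with at most $n$ options has revenue at most $R^*-\gamma_n$.
\end{proposition}

\begin{proof}
Let $\tau=R^*-R\ge0$ and let $\mu_n>0$ be the smallest coefficient in \eqref{eq:identity}. Each of $r,e_n$ and $a_j,e_j,w_j$ $(j<n)$ lies in $[0,\tau/\mu_n]$. By \eqref{eq:IR}, \eqref{eq:hedge} and \eqref{eq:star}, $\Lambda_j-\Lambda_j^*=-r+\sum_{i<j}(a_i/\kappa-w_i)$. This sum has at most $n$ terms, each of absolute value at most $\tau/(\kappa\mu_n)$ as $\kappa<1$. By \eqref{eq:copy} and \eqref{eq:star},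
\[
|t_j-j\kappa|\le M_n\tau\quad(1\le j\le n),\qquad M_n=(3n/\kappa+2)/\mu_n .
\]
If the menu has at most $n$ options, two of the $n+1$ types $0,y_1,\dots,y_n$ share an option and hence a price. Either $t_i=t_j$ for some $i<j$, and then $\kappa\le(j-i)\kappa\le2M_n\tau$; or $t_j\le0$ for some $j$ by Lemma~\ref{lem:basic}(a), and then $\kappa\le j\kappa\le M_n\tau$. In both cases $\tau\ge\gamma_n:=\kappa/(2M_n)$.
\end{proof}

The gap survives perturbation of the environment.

\begin{theorem}\label{thm:robust}
Fix $m\ge3$ and $n\ge2$, and let $(u,F)$ be the instance. There is a neighborhood of $(u,F)$, in the sup norm on payoffs and the weak topology on distributions, such that for every $(u',F')$ in it some menu with $n+1$ options earns strictly more than the supremum of the revenues of all menus with at most $n$ options. In particular no menu with at most $n$ options is optimal for $(u',F')$.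
\end{theorem}

Recall that a \emph{coupling} of $F$ and $F'$ is a pair $(z,z')$ of random variables with $z\sim F$ and $z'\sim F'$, that the Wasserstein distance $W_1(F,F')$ is the minimum of $\mathbb E|z-z'|$ over couplings, and that $W_1$ metrizes weak convergence of distributions on $[0,1]$. The neighborhood in Theorem~\ref{thm:robust} contains distributions with smooth, everywhere positive densities: spreading each atom over a smooth bump of radius $\varepsilon$ and then mixing with weight $\varepsilon$ of the uniform distribution moves $F$ by at most $2\varepsilon$ in $W_1$.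

To prove the theorem we carry menus from one environment to the other. Offering the same menu is not enough: in Lemma~\ref{lem:menu} type $y_j$ is indifferent between the prices $j\kappa$ and $(j-1)\kappa$, and a type slightly below $y_j$ strictly prefers the lower one. A proportional discount on all prices favors the expensive options and repairs this.

\begin{lemma}\label{lem:transfer}
Let $\sigma,\eta>0$ and $\zeta=2\sigma+2\eta<1$. Let $u$ take values in $[0,1]$, $\|u-u'\|_\infty\le\sigma$ and $W_1(F,F')\le\eta^2$. If one of the environments $(u,F)$, $(u',F')$ has a mechanism with $k<\infty$ options and revenue $\bar R$, then the other has a mechanism with at most $k$ options and revenue at least $\bar R-5\sqrt\zeta$.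
\end{lemma}

\begin{proof}
\emph{Values are close.} Write $V^u,V^{u'}$ for the values under $u,u'$. Under $u$ all costs lie in $[0,1]$, so $b(z)$ and, by \eqref{eq:response}, $C_z(E)$ are minima of affine functions of $z$ with values in $[0,1]$ at $z=0,1$. They are therefore $1$-Lipschitz with values in $[0,1]$, so $V^u_z(E)$ is $2$-Lipschitz in $z$ and at most $1$. Passing from $u$ to $u'$ changes each of $b(z)$ and $C_z(E)$ by at most $\sigma$. Hence values are at most $1+2\sigma\le2$ in both environments, and
\begin{equation}\label{eq:close}
|V^{u'}_{z'}(E)-V^u_z(E)|\le\zeta\qquad\text{for all $E$, whenever }|z-z'|\le\eta .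
\end{equation}
By Markov's inequality an optimal coupling has $\Pr(|z-z'|>\eta)\le\eta$.

\emph{Prices in $[0,2]$.} In the first environment, the one with the given mechanism, replace every price $t$ by $\max(t,0)$. The option of type $0$ now has price $0$ by Lemma~\ref{lem:basic}(a). Let every type choose a best option, breaking ties in favor of the highest price; this is a mechanism by Lemma~\ref{lem:basic}(b). If a type paid a price $\ge0$, his old option is unchanged and no option became cheaper, so it is still a best one and he pays at least as much as before. If he paid a negative price, he now pays more. So the revenue is still at least $\bar R$. Discard the options that no type chooses. The remaining prices lie in $[0,2]$ by IR, and one of them, that of type $0$, is $0$.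

\emph{The discount.} Let $\gamma=\sqrt\zeta$. In the second environment offer the same experiments at prices $(1-\gamma)t$, with the same tie-breaking. By Lemma~\ref{lem:basic}(b) this is a mechanism with at most $k$ options. Consider a coupled pair of types, with value functions $\hat V$ in the first environment and $\tilde V$ in the second, and choices $(\hat E,\hat t)$ and $(\tilde E,(1-\gamma)\tilde t)$. Optimality of the choices gives
\[
\hat V(\hat E)-\hat t\ge\hat V(\tilde E)-\tilde t,\qquad \tilde V(\tilde E)-(1-\gamma)\tilde t\ge\tilde V(\hat E)-(1-\gamma)\hat t .
\]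
If the two types are at distance at most $\eta$, adding these and using \eqref{eq:close} for $\hat E$ and $\tilde E$ gives $\gamma(\tilde t-\hat t)\ge-2\zeta$, that is, $\tilde t\ge\hat t-2\sqrt\zeta$. Otherwise, with probability at most $\eta$, we still have $\tilde t\ge0\ge\hat t-2$. Hence $\mathbb E[\tilde t]\ge\bar R-2\sqrt\zeta-2\eta$. Since $\tilde t\le2$ and $2\eta\le\zeta\le\sqrt\zeta$, the new revenue is
\[
(1-\gamma)\mathbb E[\tilde t]\ge\mathbb E[\tilde t]-2\gamma\ge\bar R-5\sqrt\zeta .\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:robust}]
Choose $\sigma,\eta>0$ with $\zeta=2\sigma+2\eta<1$ and $10\sqrt\zeta<\gamma_n$, and let $\|u-u'\|_\infty\le\sigma$ and $W_1(F,F')\le\eta^2$; these conditions define a neighborhood of $(u,F)$. Lemma~\ref{lem:transfer}, applied to the mechanism of Lemma~\ref{lem:menu}, gives a mechanism for $(u',F')$ with at most $n+1$ options and revenue at least $R^*-5\sqrt\zeta$. Conversely, a mechanism for $(u',F')$ with at most $n$ options and revenue $\bar R$ yields one for $(u,F)$ with at most $n$ options and revenue at least $\bar R-5\sqrt\zeta$, so $\bar R\le R^*-\gamma_n+5\sqrt\zeta$ by Proposition~\ref{prop:gap}.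 Since $R^*-5\sqrt\zeta>R^*-\gamma_n+5\sqrt\zeta$, the first mechanism earns strictly more than the supremum of all such $\bar R$. In particular it has more than $n$ options, hence exactly $n+1$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{BBS}
Bergemann, Bonatti and Smolin, \emph{The Design and Price of Information}, AER (2018).

\bibitem{BCVZ}
Dirk Bergemann, Yang Cai, Grigoris Velegkas and Mingfei Zhao, \emph{Is Selling Complete Information (Approximately) Optimal?}, arXiv:2202.09013 (2022).

\end{thebibliography}
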